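\title{Generalized robustness of toric ideals passes to subsets}

\begin{abstract}
A toric ideal $I_A$ is generalized robust if its universal Gr\"obner basis equals its universal Markov basis. We prove, over an arbitrary field, that if $I_A$ is generalized robust, then so is $I_{A'}$ for every subset $A'\subseteq A$. The main tool holds for every toric ideal. The monomials of a fixed degree split into classes, two monomials being equivalent when their difference is not a minimal generator, and any two classes are joined by a binomial of the universal Gr\"obner basis. We also treat the two inclusions between the bases separately: one of them is inherited by subsets, and an example shows that the other is not.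
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $k$ be a field, let $A=\{\mathbf a_1,\dots,\mathbf a_m\}\subseteq\mathbb N^n$ be a finite set of nonzero vectors, and let $R=k[x_1,\dots,x_m]$. The \emph{toric ideal} $I_A\subseteq R$ is the kernel of the $k$-algebra homomorphism
\[
R\longrightarrow k[t_1,\dots,t_n],\qquad x_i\longmapsto \mathbf t^{\mathbf a_i}.
\]
A \emph{binomial} is a difference $p-q$ of two distinct monomials, and we do not distinguish $p-q$ from $q-p$. The ideal $I_A$ is generated by binomials (Lemma~\ref{lem:sum}), and there are two standard ways to select binomial generators. One can fix a monomial order and take the reduced Gr\"obner basis, or one can take a minimal set of binomial generators. Both depend on choices, and both choices disappear when one takes a union. The \emph{universal Gr\"obner basis} $\mathcal U_A$ is the union of the reduced Gr\"obner bases of $I_A$ over all monomial orders. The \emph{universal Markov basis} $\mathcal M_A$ is the union of all minimal sets of binomial generators of $I_A$. The ideal $I_A$ is \emph{generalized robust} if $\mathcal U_A=\mathcal M_A$.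

The equality consists of two conditions. The inclusion $\mathcal U_A\subseteq\mathcal M_A$ says that every binomial of every reduced Gr\"obner basis is a minimal generator. The inclusion $\mathcal M_A\subseteq\mathcal U_A$ says that every minimal generator occurs in some reduced Gr\"obner basis. For $A=\{2,3\}\subseteq\mathbb N$ the ideal is principal, $I_A=(y^3-z^2)$ with $\deg y=2$ and $\deg z=3$, and both sets equal $\{y^3-z^2\}$. In general either inclusion can hold while the other fails (Examples~\ref{ex:UinM} and~\ref{ex:MinU}).

For $A'\subseteq A$ let $R'\subseteq R$ be the polynomial ring in the variables $x_i$ with $\mathbf a_i\in A'$, and let $I_{A'}\subseteq R'$ be the toric ideal of $A'$. The question we answer comes from \cite{TGM}: \emph{if $I_A$ is generalized robust and $A'\subseteq A$, is $I_{A'}$ generalized robust?}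

\begin{theorem}\label{thm:main}
If $I_A$ is generalized robust and $A'\subseteq A$, then $I_{A'}$ is generalized robust, and
\[
\mathcal U_{A'}=\mathcal M_{A'}=\mathcal M_A\cap R'.
\]
\end{theorem}

The ideal $I_{A'}=I_A\cap R'$ is an elimination ideal, and Gr\"obner bases are compatible with elimination: $\mathcal U_{A'}=\mathcal U_A\cap R'$ for all $A$ and $A'$ (Lemma~\ref{lem:restrict}). If the Markov basis restricted in the same way, there would be nothing to prove. It does not, because deleting variables can create minimal generators. For $A=\{1,2,3\}$ with variables $x,y,z$ of degrees $1,2,3$ and $A'=\{2,3\}$, the generator of $I_{A'}$ can be written as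
\[
y^3-z^2=y\,(y^2-xz)+z\,(xy-z),
\]
a combination of elements of $I_A$ of lower degree, so it is redundant in $I_A$. What holds in general is only $\mathcal M_A\cap R'\subseteq\mathcal M_{A'}$. For generalized robust $I_A$ this gives $\mathcal U_{A'}\subseteq\mathcal M_{A'}$ at once. One would then try to deduce $\mathcal M_{A'}\subseteq\mathcal U_{A'}$ from $\mathcal M_A\subseteq\mathcal U_A$, but this implication is false (Example~\ref{ex:MinU}), and one might therefore expect a counterexample to the question.

The proof uses the other inclusion a second time: $\mathcal U_A\subseteq\mathcal M_A$ prevents new minimal generators from appearing when variables are deleted. A new minimal generator $p-q$ need not lie in $\mathcal U_{A'}$, so the hypothesis says nothing about it directly. We show that $p$ and $q$ can always be exchanged for equivalent monomials whose difference does lie in $\mathcal U_{A'}$ (Proposition~\ref{prop:join}), and we apply the hypothesis to this substitute.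

Section~\ref{sec:fibers} describes $\mathcal U_A$ and $\mathcal M_A$ in terms of the monomials of a fixed degree. Section~\ref{sec:subsets} compares $A$ with $A'$ and works the argument by hand in a one-dimensional example, and Section~\ref{sec:join} proves Theorem~\ref{thm:main}. Section~\ref{sec:refine} refines the theorem and applies the same tool to robust ideals. Section~\ref{sec:examples} contains the two examples. No assumption on $k$ is made anywhere.

\section{Fibers}\label{sec:fibers}

Write $I=I_A$ and $\mathfrak m=(x_1,\dots,x_m)$. Grade $R$ by $\mathbb N^n$ with $\deg x^u=\sum_i u_i\mathbf a_i$. For $b\in\mathbb N^n$ the \emph{fiber} $F_b$ is the set of monomials of degree $b$, and $|b|$ is the sum of the coordinates of $b$. Since the $\mathbf a_i$ are nonzero vectors of $\mathbb N^n$, we have $|\mathbf a_i|\ge1$ for all $i$. This has three consequences: $F_0=\{1\}$; every fiber is finite; and if $p\ne q$ lie in the same fiber, then $p$ does not divide $q$, since otherwise $q/p\neq1$ would have degree $0$.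

\begin{lemma}\label{lem:sum}
A polynomial lies in $I$ if and only if, for each $b$, the coefficients of its monomials of degree $b$ sum to $0$. Hence $I$ is a graded ideal, a binomial $p-q$ lies in $I$ if and only if $\deg p=\deg q$, and for $F_b\ne\emptyset$ the space $I_b$ is spanned by the differences $p-q$ with $p,q\in F_b$ and has dimension $|F_b|-1$.
\end{lemma}

\begin{proof}
The map defining $I$ sends $x^u$ to $\mathbf t^{\deg x^u}$, so the coefficient of $\mathbf t^b$ in the image of $f$ is the sum of the coefficients of the monomials of degree $b$ in $f$. Thus $I_b$ is the hyperplane of coefficient sum $0$ in the space with basis $F_b$, and the differences $p-q_0$ with $q_0\in F_b$ fixed and $p\in F_b\setminus\{q_0\}$ form a basis of it.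
\end{proof}

The lemma also shows that a polynomial of $I$ with exactly two terms is a scalar multiple of a binomial in our sense.

\subsection*{Gr\"obner bases}
A \emph{monomial order} is a total order $<$ on the monomials of $R$ such that $1$ is the smallest monomial and $p<q$ implies $pu<qu$ for every monomial $u$. The initial monomial $\operatorname{in}_<(f)$ of $f\ne0$ is the largest monomial occurring in $f$, and $\operatorname{in}_<(I)$ is the ideal generated by the initial monomials of the nonzero elements of $I$. Every monomial of $\operatorname{in}_<(I)$ is itself the initial monomial of an element of $I$. The monomials outside $\operatorname{in}_<(I)$ are \emph{standard}. For each minimal monomial generator $p$ of $\operatorname{in}_<(I)$ there is exactly one element of $I$ of the form $p-g$ with $g$ a linear combination of standard monomials. These elements form the \emph{reduced Gr\"obner basis} of $I$ for $<$, and they generate $I$. For toric ideals all of this can be read off from the fibers.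

\begin{lemma}\label{lem:gb}
Fix a monomial order $<$.
\begin{enumerate}
\item[(a)] A monomial is standard if and only if it is the minimum of its fiber.
\item[(b)] The reduced Gr\"obner basis of $I$ consists of the binomials $p-q$, with $p\neq q$ in one fiber, such that $q$ is the minimum of that fiber and $p/x_i$ is the minimum of its fiber for every variable $x_i$ dividing $p$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $q<p$ have equal degree, then $p-q\in I$ has initial monomial $p$. Conversely, let $p=\operatorname{in}_<(f)$ with $f\in I$. By Lemma~\ref{lem:sum} another monomial of degree $\deg p$ occurs in $f$, and it is smaller than $p$.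

(b) A monomial $p$ is a minimal generator of $\operatorname{in}_<(I)$ if and only if $p$ is not standard and every $p/x_i$ is standard. By (a) this means that $p$ differs from the minimum $q$ of its fiber and every $p/x_i$ is the minimum of its fiber. For such $p$ the binomial $p-q$ lies in $I$ and $q$ is standard, so $p-q$ is the element of the reduced Gr\"obner basis with initial monomial $p$.
\end{proof}

\subsection*{Minimal generators}
Minimal generation is controlled by the $k$-vector space $I/\mathfrak mI$, through the graded form of Nakayama's lemma.

\begin{lemma}\label{lem:nak}
A set $S$ of homogeneous elements of $I$ generates $I$ if and only if its image spans $I/\mathfrak mI$. Hence $S$ is a minimal generating set if and only if the residue classes of its elements form a basis of $I/\mathfrak mI$.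
\end{lemma}

\begin{proof}
If $f=\sum_s r_ss$ with $r_s\in R$, then $f\equiv\sum_s r_s(0)\,s$ modulo $\mathfrak mI$, which proves one direction. Conversely, suppose the image of $S$ spans, and let $J$ be the ideal generated by $S$, so that $I=J+\mathfrak mI$. We show $I_b\subseteq J$ by induction on $|b|$. Write $f\in I_b$ as $g+\sum_ix_if_i$ with $g\in J$ and $f_i\in I$. Taking components of degree $b$, we may assume $f_i\in I_{b-\mathbf a_i}$, with $f_i=0$ if $b-\mathbf a_i\notin\mathbb N^n$. Since $|b-\mathbf a_i|<|b|$, each $f_i$ lies in $J$. The second statement follows because a minimal spanning family is a basis.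
\end{proof}

\begin{lemma}\label{lem:markov}
A binomial $p-q\in I$ lies in $\mathcal M_A$ if and only if $p-q\notin\mathfrak mI$.
\end{lemma}

\begin{proof}
Binomials of $I$ are homogeneous, so Lemma~\ref{lem:nak} applies to sets of binomials. An element of a minimal generating set is part of a basis of $I/\mathfrak mI$, so its residue class is nonzero. Conversely, the residue classes of binomials span $I/\mathfrak mI$, so a nonzero residue class of a binomial $p-q$ extends to a basis consisting of residue classes of binomials. These binomials form a minimal generating set containing $p-q$.
\end{proof}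

The hypothesis $0\notin A$ is needed here. For $A=\{0\}$ one has $I=(x-1)\subseteq k[x]$, and $\{x^2-x,\ x^3-1\}$ is a minimal generating set although $x^2-x\in\mathfrak mI$.

For $p,q\in F_b$ write $p\sim q$ if $p-q\in\mathfrak mI$. This is an equivalence relation, because $\mathfrak mI$ is closed under sums and negatives; its equivalence classes are \emph{the classes of $F_b$}. By Lemma~\ref{lem:markov},
\begin{equation}\label{eq:markov}
\mathcal M_A=\{\,p-q : p,q \text{ lie in the same fiber and } p\not\sim q\,\}.
\end{equation}
The classes can be computed without reference to $\mathfrak mI$. Let $G_b$ be the graph with vertex set $F_b$ in which two monomials are adjacent if some variable divides both.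

\begin{lemma}\label{lem:classes}
\begin{enumerate}
\item[(a)] If $p,q\in F_b$ are divisible by a common variable, then $p\sim q$.
\item[(b)] The classes of $F_b$ are the connected components of $G_b$.
\item[(c)] If $F_b\neq\emptyset$ has $r$ classes, then $\dim_k(I/\mathfrak mI)_b=r-1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $x_i$ divides $p$ and $q$, then $p/x_i$ and $q/x_i$ have equal degree, and $p-q=x_i(p/x_i-q/x_i)\in\mathfrak mI$.

(b) By (a) and transitivity, each component lies in one class. For the converse, note that $(\mathfrak mI)_b=\sum_ix_iI_{b-\mathbf a_i}$ is spanned by elements $x_ip'-x_iq'$ with $\deg p'=\deg q'$, that is, by differences of adjacent vertices of $G_b$. Let $D$ be a component, and let $\ell_D(f)$ be the sum of the coefficients in $f$ of the monomials of $D$. Then $\ell_D$ vanishes on differences of adjacent vertices, hence on $(\mathfrak mI)_b$, while $\ell_D(p-q)=1$ for $p\in D$ and $q\notin D$. So $p\not\sim q$ for such $p,q$.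

(c) The space $(\mathfrak mI)_b$ contains all differences of equivalent monomials and, by the proof of (b), is spanned by them. A class $C$ contributes a space of dimension $|C|-1$, and distinct classes involve disjoint sets of monomials, so $\dim(\mathfrak mI)_b=|F_b|-r$. Subtract this from $\dim I_b=|F_b|-1$.
\end{proof}

\section{Passing to a subset}\label{sec:subsets}

Fix $A'\subseteq A$. Let $\mathfrak m'$ be the ideal of $R'$ generated by the variables, let $I'=I_{A'}=I\cap R'$, and let $F'_b=F_b\cap R'$ and $\sim'$ be the fibers and the equivalence relation for $A'$. A binomial $p-q$ lies in $R'$ exactly when both $p$ and $q$ do. (If $A'=\emptyset$, then $I'=0$ and all sets of binomials attached to $A'$ are empty.) The following fact is well known; we derive it from Lemma~\ref{lem:gb}.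

\begin{lemma}\label{lem:restrict}
$\mathcal U_{A'}=\mathcal U_A\cap R'$.
\end{lemma}

\begin{proof}
Let $p-q$ belong to the reduced Gr\"obner basis of $I'$ for an order $<$ on $R'$, with initial monomial $p$. Extend $<$ to a monomial order on $R$ as follows: write each monomial as $u''u'$ with $u'\in R'$ and $u''$ a monomial in the remaining variables, compare the factors $u''$ lexicographically, and break ties by comparing the factors $u'$ with $<$. Every monomial of $R'$ is then smaller than every monomial outside $R'$, so $\min F_c=\min F'_c$ whenever $F'_c\ne\emptyset$. The monomials $q$ and $p/x_i$ are the minima of their fibers for $A'$, hence also for $A$, and $p-q\in\mathcal U_A$ by Lemma~\ref{lem:gb}(b).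

Conversely, let $p-q\in R'$ belong to the reduced Gr\"obner basis of $I$ for an order $<$ on $R$, with initial monomial $p$. The monomials $q$ and $p/x_i$ lie in $R'$ and are the minima of their fibers for $A$, hence of the smaller fibers for $A'$. By Lemma~\ref{lem:gb}(b), $p-q$ belongs to the reduced Gr\"obner basis of $I'$ for the restriction of $<$ to $R'$.
\end{proof}

For Markov bases only one inclusion survives. Since $\mathfrak m'I'\subseteq\mathfrak mI$, for monomials $p,q\in F'_b$ we have
\begin{equation}\label{eq:sim}
p\sim'q\ \Longrightarrow\ p\sim q,
\end{equation}
and by \eqref{eq:markov} this gives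
\begin{equation}\label{eq:incl}
\mathcal M_A\cap R'\subseteq\mathcal M_{A'}.
\end{equation}
In terms of graphs, the graph for $A'$ in degree $b$ is the subgraph of $G_b$ induced on $F'_b$. The inclusion \eqref{eq:incl} is strict exactly when two components of such a subgraph are connected in $G_b$ by a path through monomials outside $R'$; we then say that the two classes \emph{merge}. To prove Theorem~\ref{thm:main} we must show that merging is detected by $\mathcal U_A$. The next example shows how.

\begin{example}\label{ex:small}
Let $x,y,z,t$ have degrees $4,6,15,9\in\mathbb N$, let $A=\{4,6,15,9\}$ and $A'=\{4,6,15\}$. In $4a+6b+15c=30$ the exponent $c$ is even, and one finds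
\[
F'_{30}=\{x^6y,\ x^3y^3,\ y^5,\ z^2\},
\]
with classes $C_1=\{z^2\}$ and $C_2=\{x^6y,x^3y^3,y^5\}$. So $f=x^3y^3-z^2$ lies in $\mathcal M_{A'}$. The monomial $yzt$ also has degree $30$ and shares a variable with every element of $F'_{30}$. Hence $C_1$ and $C_2$ merge, and $f\notin\mathcal M_A$. Theorem~\ref{thm:main} predicts that $I_A$ is not generalized robust.

The binomial $f$ does not show this, because $f\notin\mathcal U_{A'}=\mathcal U_A\cap R'$. Indeed, $x^3$ and $y^2$ both have degree $12$; for any order the larger of the two is not standard, and it properly divides $x^3y^3$. So $x^3y^3$ is neither standard nor a minimal generator of the initial ideal, and it occurs in no reduced Gr\"obner basis.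

Whether the classes merge does not depend on the representatives, so we are free to choose better ones. Take the lexicographic order with $x>y>z$ on $R'$, and replace each monomial of $f$ by the minimum of its class. The minima are $y^5$ and $z^2$, and $z^2=\min F'_{30}$. The only variable dividing $y^5$ is $y$, and $y^4$ is the minimum of $F'_{24}=\{x^6,x^3y^2,y^4\}$. This is forced: a smaller monomial of degree $24$, multiplied by $y$, would be an element of $C_2$ smaller than $y^5$. By Lemma~\ref{lem:gb}(b), $y^5-z^2\in\mathcal U_{A'}\subseteq\mathcal U_A$, while $y^5\sim yzt\sim z^2$ gives $y^5-z^2\notin\mathcal M_A$. So $\mathcal U_A\not\subseteq\mathcal M_A$, as predicted.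
\end{example}

\section{Gr\"obner binomials between classes}\label{sec:join}

Lemmas~\ref{lem:min} and~\ref{lem:order}, Proposition~\ref{prop:join} and Corollary~\ref{cor:single} hold for every toric ideal; we state them for $A$ and later apply them to $A'$. The first lemma is the observation made about $y^5$ in Example~\ref{ex:small}.

\begin{lemma}\label{lem:min}
Let $<$ be a monomial order, $C$ a class of $F_b$, $w=\min C$ and $w_0=\min F_b$. Then $w/x_i$ is the minimum of its fiber for every variable $x_i$ dividing $w$. If $w\ne w_0$, then $w-w_0$ belongs to the reduced Gr\"obner basis of $I$ for $<$.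
\end{lemma}

\begin{proof}
Suppose $p<w/x_i$ has the same degree as $w/x_i$. Then $x_ip<w$, and $x_ip\sim w$ by Lemma~\ref{lem:classes}(a), so $x_ip\in C$. This contradicts the minimality of $w$. The second statement now follows from Lemma~\ref{lem:gb}(b).
\end{proof}

A fixed order thus joins every class to the one class that contains $\min F_b$. If $F_b$ has two classes, as in Example~\ref{ex:small}, this is all we need. With three or more classes we want to join an arbitrary pair, so we need an order that puts $\min F_b$ into a prescribed class $C$. Such an order arises from an arbitrary one. Let $w=\min C$. The monomials of the other classes are coprime to $w$, so it suffices to penalize the variables that do not divide $w$, and this penalty costs $w$ nothing.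

\begin{lemma}\label{lem:order}
For every class $C$ of $F_b$ there is a monomial order whose minimum on $F_b$ lies in $C$.
\end{lemma}

\begin{proof}
Take any monomial order $<$ and let $w=\min_<C$. For a monomial $u$ let $\omega(u)$ be its total degree in the variables that do not divide $w$. Define $u\prec v$ if $\omega(u)<\omega(v)$, or if $\omega(u)=\omega(v)$ and $u<v$. Since $\omega(uv)=\omega(u)+\omega(v)$, $\omega\ge0$ and $\omega(1)=0$, the relation $\prec$ is a monomial order. We claim that $w=\min_\prec F_b$.

Let $w'\in F_b$ with $w'\ne w$. If $\omega(w')>0=\omega(w)$, then $w\prec w'$. Otherwise every variable dividing $w'$ divides $w$. We have $w'\neq1$, because $F_0=\{1\}$ has only one element, so some variable divides both $w'$ and $w$. Then $w'\in C$ by Lemma~\ref{lem:classes}(a), so $w<w'$, and $w\prec w'$ because $\omega(w)=\omega(w')$.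
\end{proof}

\begin{proposition}\label{prop:join}
Let $C_1\ne C_2$ be classes of a fiber $F_b$. Then there are $w_1\in C_1$ and $w_2\in C_2$ with $w_1-w_2\in\mathcal U_A$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:order} there is a monomial order whose minimum $w_1$ on $F_b$ lies in $C_1$. Let $w_2$ be the minimum of $C_2$ for this order. Then $w_2\ne w_1$, and $w_2-w_1\in\mathcal U_A$ by Lemma~\ref{lem:min}.
\end{proof}

The representatives cannot be prescribed in general: in Example~\ref{ex:small} the choice $w_2=x^3y^3$ is impossible. When there is no choice to make, the proposition gives the inclusion $\mathcal M_A\subseteq\mathcal U_A$ in one degree.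

\begin{corollary}\label{cor:single}
If all classes of $F_b$ are singletons, then every element of $\mathcal M_A$ of degree $b$ lies in $\mathcal U_A$.
\end{corollary}

\begin{proof}
Such an element is $p-q$ with $\{p\}\neq\{q\}$ classes of $F_b$; apply Proposition~\ref{prop:join}.
\end{proof}

We can now show that classes do not merge when the Gr\"obner binomials of $I_{A'}$ are minimal generators of $I_A$.

\begin{proposition}\label{prop:nomerge}
Let $A'\subseteq A$. If $\mathcal U_{A'}\subseteq\mathcal M_A$, then $\mathcal M_{A'}=\mathcal M_A\cap R'$.
\end{proposition}

\begin{proof}
By \eqref{eq:incl} it suffices to show $\mathcal M_{A'}\subseteq\mathcal M_A$. Let $p-q\in\mathcal M_{A'}$, so that $p\not\sim'q$. Apply Proposition~\ref{prop:join} to $A'$ and to the $\sim'$-classes of $p$ and $q$: there are $w_1\sim'p$ and $w_2\sim'q$ with $w_1-w_2\in\mathcal U_{A'}$. By hypothesis $w_1-w_2\in\mathcal M_A$, so $w_1\not\sim w_2$ by \eqref{eq:markov}. By \eqref{eq:sim}, $p\sim w_1$ and $q\sim w_2$. If $p\sim q$ held, then $w_1\sim p\sim q\sim w_2$, which is false. Hence $p\not\sim q$, that is, $p-q\in\mathcal M_A$.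
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Lemma~\ref{lem:restrict} and the hypothesis $\mathcal U_A=\mathcal M_A$,
\[
\mathcal U_{A'}=\mathcal U_A\cap R'=\mathcal M_A\cap R'.
\]
In particular $\mathcal U_{A'}\subseteq\mathcal M_A$, so $\mathcal M_A\cap R'=\mathcal M_{A'}$ by Proposition~\ref{prop:nomerge}.
\end{proof}

\section{Local hypotheses and robust ideals}\label{sec:refine}

The proof of Theorem~\ref{thm:main} used the hypothesis only for the binomials of $I_A$ that lie in $R'$, and Proposition~\ref{prop:nomerge} needs only one of the two inclusions. Parts (1)--(3) of the next theorem record what this gives. Part (4) concerns a related notion: $I_A$ is \emph{robust} if $\mathcal U_A$ is a minimal generating set of $I_A$. The uniqueness statement in (4) is a theorem of Tatakis \cite{Tat}; Proposition~\ref{prop:join} gives a short proof.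

\begin{theorem}\label{thm:refine}
Let $A$ be arbitrary and $A'\subseteq A$.
\begin{enumerate}
\item[(1)] $\mathcal U_A\cap R'\subseteq\mathcal M_A$ if and only if $\mathcal U_{A'}\subseteq\mathcal M_{A'}$ and $\mathcal M_{A'}=\mathcal M_A\cap R'$.
\item[(2)] $\mathcal U_A\cap R'=\mathcal M_A\cap R'$ if and only if $I_{A'}$ is generalized robust and $\mathcal M_{A'}=\mathcal M_A\cap R'$.
\item[(3)] The property $\mathcal U_A\subseteq\mathcal M_A$ is inherited by all subsets of $A$.
\item[(4)] If $I_A$ is robust, then every fiber has at most two classes, and if it has two, both are singletons. Hence $\mathcal U_A=\mathcal M_A$ is the unique minimal binomial generating set of $I_A$. Robustness is inherited by all subsets of $A$.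
\end{enumerate}
\end{theorem}

\begin{proof}
Throughout, $\mathcal U_A\cap R'=\mathcal U_{A'}$ by Lemma~\ref{lem:restrict}.

(1) If $\mathcal U_{A'}\subseteq\mathcal M_A$, then $\mathcal M_{A'}=\mathcal M_A\cap R'$ by Proposition~\ref{prop:nomerge}, and $\mathcal U_{A'}\subseteq\mathcal M_A\cap R'=\mathcal M_{A'}$. Conversely, the two conditions on the right give $\mathcal U_{A'}\subseteq\mathcal M_{A'}\subseteq\mathcal M_A$.

(2) If $\mathcal U_{A'}=\mathcal M_A\cap R'$, then (1) applies and gives $\mathcal M_{A'}=\mathcal M_A\cap R'=\mathcal U_{A'}$. Conversely, the two conditions on the right give $\mathcal U_{A'}=\mathcal M_{A'}=\mathcal M_A\cap R'$.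

(3) If $\mathcal U_A\subseteq\mathcal M_A$, then $\mathcal U_A\cap R'\subseteq\mathcal M_A$, and (1) gives $\mathcal U_{A'}\subseteq\mathcal M_{A'}$.

(4) Let $I_A$ be robust and let $F_b\neq\emptyset$ have $r$ classes. By Lemmas~\ref{lem:nak} and~\ref{lem:classes}(c), $\mathcal U_A$ has exactly $r-1$ elements of degree $b$. Proposition~\ref{prop:join} provides an element for each pair of classes, and different pairs give different binomials. So $\binom r2\le r-1$, which forces $r\le2$.

Let $r=2$, with classes $C_1,C_2$. Then $\mathcal U_A$ has a single element of degree $b$, and by Proposition~\ref{prop:join} it has the form $g_1-g_2$ with $g_j\in C_j$. For every monomial order, one of $\min C_1$ and $\min C_2$ equals $\min F_b$, so $\min C_1-\min C_2\in\mathcal U_A$ by Lemma~\ref{lem:min}. Therefore $\min C_j=g_j$ for every order. Suppose that $p\in C_j$ and $p\ne g_j$. Since $g_j$ does not divide $p$, some variable $x_i$ has a larger exponent in $g_j$ than in $p$. For a lexicographic order with $x_i$ as the largest variable we get $p<g_j$, a contradiction. So both classes are singletons.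

The set $\mathcal U_A$ is a minimal generating set, so $\mathcal U_A\subseteq\mathcal M_A$. An element of $\mathcal M_A$ lies in a degree with $r=2$ by \eqref{eq:markov}, hence in $\mathcal U_A$ by Corollary~\ref{cor:single}. Thus $\mathcal U_A=\mathcal M_A$. Any minimal binomial generating set is contained in $\mathcal M_A=\mathcal U_A$, and no proper subset of $\mathcal U_A$ generates $I_A$, so it equals $\mathcal U_A$.

Finally, $\mathcal U_{A'}$ generates $I'$, since it contains a Gr\"obner basis of $I'$. As a subset of $\mathcal U_A$ it is linearly independent modulo $\mathfrak mI$, hence also modulo the smaller space $\mathfrak m'I'$. By Lemma~\ref{lem:nak} it is a minimal generating set of $I'$.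
\end{proof}

\section{The two inclusions separately}\label{sec:examples}

The examples below show that the heredity of the equality $\mathcal U_A=\mathcal M_A$ cannot be obtained by treating the two inclusions separately. We use three general facts.
\begin{enumerate}
\item[(i)] Let $J\subseteq I$ be an ideal and $N$ a set of monomials with at most one element in each fiber, such that every monomial is congruent modulo $J$ to an element of $N$. Then $J=I$. Indeed, if $u,v\in F_b$ are congruent to $u',v'\in N$, then $u-u',\,v-v'\in I$, so $u',v'\in F_b$, so $u'=v'$ and $u-v\in J$; and such differences span $I$.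
\item[(ii)] If $I$ is generated by homogeneous elements of degrees $b_1,\dots,b_s$, then by Lemma~\ref{lem:nak} the space $I/\mathfrak mI$ vanishes in all other degrees, so every element of $\mathcal M_A$ has one of the degrees $b_j$.
\item[(iii)] Generators of an ideal whose initial monomials are pairwise coprime form a Gr\"obner basis (Buchberger's product criterion). A Gr\"obner basis whose elements have leading coefficient $1$ is the reduced one if no monomial of an element is divisible by the initial monomial of another element.
\end{enumerate}

\begin{example}[$\mathcal U_A\subseteq\mathcal M_A$ does not imply equality]\label{ex:UinM}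
Let $x_1,x_2,x_3,x_4,z$ have degrees
\[
(1,0,0),\quad(0,1,1),\quad(0,1,0),\quad(1,0,1),\quad(2,2,2),
\]
and put $p=x_1x_2$ and $q=x_3x_4$, both of degree $(1,1,1)$. Two monomials in $x_1,\dots,x_4$ have equal degree if and only if their exponent difference $\delta$ satisfies $\delta_1+\delta_4=\delta_2+\delta_3=\delta_2+\delta_4=0$, that is, $\delta=(\lambda,\lambda,-\lambda,-\lambda)$ with $\lambda\in\mathbb Z$.

\emph{Generators.} We claim $I=J:=(p-q,\ z-p^2)$. Modulo $J$, replace $z$ by $p^2$ and then $q$ by $p$ as long as possible; each step of the second kind lowers the exponent of $x_3$. The result is a monomial in $x_1,\dots,x_4$ not divisible by $q$. Two such monomials of equal degree coincide, because $\lambda\ne0$ would make $q$ divide one of them. So (i) applies.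

\emph{Gr\"obner bases.} Let $p>q$. The binomials $p-q$ and $z-q^2=(z-p^2)+(p+q)(p-q)$ generate $I$. Their initial monomials are $p$ and one of $z,q^2$, and these are coprime in both cases. Moreover $p$ divides neither $z$ nor $q^2$, and neither of these divides $p$ or $q$. By (iii) the reduced Gr\"obner basis is $\{p-q,\ z-q^2\}$. Exchanging the roles of $p$ and $q$, for $q>p$ we get $\{p-q,\ z-p^2\}$. Both cases occur for lexicographic orders, so $\mathcal U_A=\{p-q,\ z-p^2,\ z-q^2\}$.

\emph{Markov basis.} By (ii) only the degrees $(1,1,1)$ and $(2,2,2)$ matter. The variable $z$ does not occur in degree $(1,1,1)$, and $(1+\lambda,1+\lambda,-\lambda,-\lambda)\ge0$ gives $\lambda\in\{0,-1\}$, so the fiber is $\{p,q\}$, with two classes. In degree $(2,2,2)$ the only monomial involving $z$ is $z$, and $(2+\lambda,2+\lambda,-\lambda,-\lambda)\geq0$ gives $p^2,pq,q^2$. The classes are $\{z\}$ and $\{p^2,pq,q^2\}$. Hence $\mathcal M_A=\mathcal U_A\cup\{z-pq\}\supsetneq\mathcal U_A$.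
\end{example}

\begin{remark}
If $z$ is given degree $(1,1,1)$ instead, the same reduction gives $I=(p-q,\ z-p)$, and the fiber $\{p,q,z\}$ has three singleton classes, so $\mathcal M_A=\{p-q,\ z-p,\ z-q\}\subseteq\mathcal U_A$ by Corollary~\ref{cor:single}. For any order, the two differences with the smallest of $p,q,z$ form the reduced Gr\"obner basis by (iii), so $\mathcal U_A=\mathcal M_A$. This ideal is generalized robust, and it is not robust by Theorem~\ref{thm:refine}(4).
\end{remark}

The next example turns the binomial $z-pq$ of Example~\ref{ex:UinM} into a new minimal generator. The variable $z$ is replaced by a product $zw$, and two further variables $s,r$ with $\deg s^2=\deg z$, $\deg r^2=\deg w$ and $\deg sr=\deg p$ make the binomial redundant in the larger ideal.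

\begin{example}[$\mathcal M_A\subseteq\mathcal U_A$ alone is not hereditary]\label{ex:MinU}
Let $x_1,x_2,x_3,x_4,s,r,z,w$ have degrees
\[
\begin{gathered}
(1,0,0,0),\quad(0,1,1,1),\quad(0,1,0,0),\quad(1,0,1,1),\\
(0,0,1,0),\quad(1,1,0,1),\quad(0,0,2,0),\quad(2,2,0,2).
\end{gathered}
\]
Put $p=x_1x_2$ and $q=x_3x_4$. Then $p$, $q$ and $sr$ have degree $d=(1,1,1,1)$, while $z,s^2$ have degree $e=(0,0,2,0)$ and $w,r^2$ have degree $h=(2,2,0,2)$. Two monomials in $x_1,\dots,x_4,s,r$ have equal degree if and only if their exponent difference $\delta$ satisfies
\[
\delta_1+\delta_4+\delta_r=\delta_2+\delta_3+\delta_r=\delta_2+\delta_4+\delta_s=\delta_2+\delta_4+\delta_r=0 .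
\]
Comparing each expression with the last one gives $\delta_1=\delta_2$, $\delta_3=\delta_4$ and $\delta_s=\delta_r$, so $\delta=(\lambda+\mu,\lambda+\mu,-\lambda,-\lambda,-\mu,-\mu)$ with $\lambda,\mu\in\mathbb Z$.

\emph{Generators.} We claim $I_A=J:=(q-p,\ sr-p,\ z-s^2,\ w-r^2)$. Modulo $J$, replace $z,w$ by $s^2,r^2$, and then replace $q$ and $sr$ by $p$ as long as possible; each of the latter steps lowers the total degree in $x_3,x_4,s,r$. The result is a monomial in $x_1,\dots,x_4,s,r$ divisible by neither $q$ nor $sr$. For two such monomials of equal degree, $\lambda\neq0$ would make $q$ divide one of them and $\mu\ne0$ would make $sr$ divide one of them. So they coincide, and (i) applies.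

\emph{$\mathcal M_A\subseteq\mathcal U_A$.} By (ii), the elements of $\mathcal M_A$ have degree $d$, $e$ or $h$. The space $(\mathfrak mI_A)_b$ is spanned by products of a monomial $u\neq 1$ with one of the four generators, so it is nonzero only if $b$ is componentwise at least one of $d,e,h$ and different from it. No two of $d,e,h$ are comparable componentwise: the third coordinates satisfy $h_3<d_3<e_3$ and the first coordinates satisfy $e_1<d_1<h_1$. So $\mathfrak mI_A$ vanishes in these three degrees, all classes there are singletons, and Corollary~\ref{cor:single} gives $\mathcal M_A\subseteq\mathcal U_A$.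

\emph{$\mathcal M_{A'}\not\subseteq\mathcal U_{A'}$} for the subset $A'$ with variables $x_1,x_2,x_3,x_4,z,w$. Both $pq$ and $zw$ have degree $2d$, so $pq-zw\in I'$. We first show $F'_e=\{z\}$ and $F'_h=\{w\}$. The only variable of $R'$ whose degree is componentwise at most $e$ is $z$, which gives the first equality. A monomial of degree $h$ in $R'$ has third coordinate $0$, so it involves only $x_1,x_3,w$; its fourth coordinate is $2$, so $w$ divides it, and it equals $w$. Now a monomial of $F'_{2d}$ divisible by $z$ has the form $zu$ with $u\in F'_h$, so it is $zw$; and a monomial of $F'_{2d}$ divisible by $w$ has the form $wu$ with $u\in F'_e$, so it is again $zw$. By Lemma~\ref{lem:classes}(b), $\{zw\}$ is a class of $F'_{2d}$, and $pq-zw\in\mathcal M_{A'}$. On the other hand, for any monomial order on $R'$ the larger of $p,q$ is not standard and properly divides $pq$. So $pq$ is neither standard nor a minimal generator of the initial ideal of $I'$, and $pq-zw\notin\mathcal U_{A'}$.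

This agrees with Theorem~\ref{thm:main}. The classes of $zw$ and $pq$ merge along the path $zw\sim zr^2\sim srp\sim pq$, so $pq-zw\in\mathcal M_{A'}\setminus\mathcal M_A$. Proposition~\ref{prop:nomerge} and Lemma~\ref{lem:restrict} then give $\mathcal U_A\not\subseteq\mathcal M_A$, and $I_A$ is not generalized robust.
\end{example}

\begin{thebibliography}{9}

\bibitem{Tat}
Tatakis, \emph{Generalized robust toric ideals}.

\bibitem{TGM}
Christos Tatakis, Ignacio Garc\'ia-Marco, \emph{On robustness and related properties on toric ideals}, arXiv:2204.13136 (2022).

\end{thebibliography}
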